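# Relative finite presentability and quasi-isometries of pairs

## The guess that relative finite presentability is a coarse invariant

For finitely generated groups, being finitely presented is a quasi-isometry invariant. Now let each group carry a finite list of distinguished subgroups. Present the group relative to that list, meaning that everything inside the distinguished subgroups comes for free and only finitely many further generators and relators are allowed. Ask a quasi-isometry to respect the cosets of these subgroups up to bounded error. Does it preserve the existence of such a relative presentation?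

The answer that one would first guess is yes, and this will turn out to be correct, with no extra hypotheses: the subgroups may be finite, nested or repeated, and no malnormality is needed. The question comes from Sam Hughes, Eduardo Martínez-Pedroza and Luis Jorge Sánchez Saldaña, "Quasi-isometry invariance of relative filling functions", arXiv:2107.03355 (2021). Before trusting the guess we should say exactly what it claims.

Throughout, $G$ and $H$ are finitely generated groups with word metrics $d_G$, $d_H$, and $\mathcal P$, $\mathcal Q$ are finite collections of subgroups of $G$, $H$. We write $\mathcal P=\{P_i\}_{i\in I}$ with $I$ finite, and repetitions are allowed. The set of left cosets $gP$ with $g\in G$, $P\in\mathcal P$ is written $G/\mathcal P$, and similarly $H/\mathcal Q$. The Hausdorff distance between subsets of $H$ is $\mathrm{hdist}_H$. If $\mathrm{hdist}_H(U,V)<M$, then every point of $U$ is at distance less than $M$ from some point of $V$, and conversely.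

Recall that $q\colon G\to H$ is an $(L,C)$-quasi-isometry ($L\ge1$, $C\ge0$) if
$$L^{-1}d_G(x,y)-C\le d_H(q(x),q(y))\le L\,d_G(x,y)+C \qquad (x,y\in G)$$
and every point of $H$ is within $C$ of $q(G)$. We shall mostly use the left inequality in the form
$$d_G(x,y)\le L\bigl(d_H(q(x),q(y))+C\bigr). \tag{1}$$

**Definition (quasi-isometry of pairs).** For $L\ge 1$, $C\ge0$, $M\ge0$, an $(L,C,M)$-quasi-isometry of pairs $q\colon(G,\mathcal P)\to(H,\mathcal Q)$ is an $(L,C)$-quasi-isometry $q\colon G\to H$ such that the relation
$$\{(A,B)\in G/\mathcal P\times H/\mathcal Q:\ \mathrm{hdist}_H(q(A),B)<M\}$$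
has surjective projections to both $G/\mathcal P$ and $H/\mathcal Q$. A quasi-isometry of pairs is one of these for some constants.

For example, the identity is a quasi-isometry of pairs $(G,\{P\})\to(G,\{gPg^{-1}\})$. Indeed $xp$ and $xpg^{-1}$ are at distance $|g|$, so $xP$ is within Hausdorff distance $|g|$ of the coset $xPg^{-1}=(xg^{-1})gPg^{-1}$, and every coset of $gPg^{-1}$ arises in this way. Likewise, if $P'\le P$ has finite index, the identity is a quasi-isometry of pairs $(G,\{P\})\to(G,\{P'\})$. Match $xP$ with $xP'$: every point of $xP$ is within $\max_t|t|$ of $xP'$, where $t$ runs over a finite set with $P=\bigcup_t P't$.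

**Definition (relatively finitely presented, in the sense of Osin).** The pair $(G,\mathcal P)$ is relatively finitely presented if there is a finite subset $X\subseteq G$ such that $G$ is generated by $X\cup\bigcup_{P\in\mathcal P}P$ and the kernel of the natural epimorphism
$$F(X)*(\ast_{P\in\mathcal P}P)\to G$$
is the normal closure of a finite subset. The free product uses one abstract copy of each member of $\mathcal P$, so different members give different free factors even if they intersect or coincide in $G$.

For example, $(G,\{G\})$ is relatively finitely presented for every $G$: take $X=\emptyset$, and the epimorphism is the identity of $G$. The pair $(G,\{G,G\})$ is relatively finitely presented when $G$ is generated by a finite set $Y$: in $G*G$, impose $y^{(1)}=y^{(2)}$ for $y\in Y$. These finitely many relators force $g^{(1)}=g^{(2)}$ for all $g$.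

## Tests: empty, finite and finite-index peripheral subgroups

*Empty collections.* If $\mathcal P=\emptyset$, the relation in the definition is empty, so $\mathcal Q=\emptyset$. Relative finite presentability is then finite presentability, and the guess is the classical theorem.

*Finite subgroups.* Suppose all $P_i$ are finite. Every coset $hQ\in H/\mathcal Q$ lies at finite Hausdorff distance from a finite set $q(gP_i)$, so all members of $\mathcal Q$ are finite too. Now $F(X)*(\ast_iP_i)$ is finitely presented, so if the kernel onto $G$ is the normal closure of a finite set, then $G$ is finitely presented. Conversely, if $G$ is finitely presented, the kernel of any epimorphism from a finitely generated group onto $G$ is the normal closure of a finite set (a textbook fact), so $(G,\mathcal P)$ is relatively finitely presented. Both relative properties therefore equal the absolute ones, and the guess again follows from the classical theorem.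

*Index two.* Let $Q\le G$ have index two. The identity is a quasi-isometry of pairs $(G,\{Q\})\to(G,\{G\})$, since every coset of $Q$ is at bounded Hausdorff distance from $G$. The target is relatively finitely presented, so the guess predicts that $(G,\{Q\})$ is as well, even if neither $G$ nor $Q$ is finitely presented. Check it by hand. Choose $t\in G\setminus Q$, let $\varphi(u)=tut^{-1}$ on $Q$, and let $Y$ be a finite generating set of $Q$, which exists because $Q$ has finite index in $G$. Let $K$ be the quotient of $F(t)*Q$ by
$$t^2=q_0\ \ (q_0:=t^2\in Q),\qquad tyt^{-1}=\varphi(y)\ \ (y\in Y).$$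
In $K$ we get $tut^{-1}=\varphi(u)$ for all $u\in Q$. As $\varphi(Q)=Q$, the image of $Q$ is normalized by $t$, and with $t^2=q_0$ every element of $K$ has the form $u$ or $tu$ with $u\in Q$. These have distinct images in $G$, so $K\to G$ is an isomorphism. The relators are finitely many exactly because $Q$ is finitely generated. This point will return.

*Both surjectivity conditions matter.* Take $H=G$ and $q=\mathrm{id}$.

First drop surjectivity onto $G/\mathcal P$. Let $G=F_2$, $\mathcal Q=\{1\}$ and $\mathcal P=\{1,[F_2,F_2]\}$, where $1$ denotes the trivial subgroup. Every member of $H/\mathcal Q$ is matched, and $(H,\mathcal Q)$ is relatively finitely presented. But $[F_2,F_2]$ is not finitely generated, being a nontrivial normal subgroup of infinite index in $F_2$, and Lemma 1 below shows that $(G,\mathcal P)$ is then not relatively finitely presented.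

Next drop surjectivity onto $H/\mathcal Q$. Let $G$ be finitely generated but not finitely presented, $\mathcal Q=\{1,G\}$, $\mathcal P=\{1\}$. Every member of $G/\mathcal P$ is matched. The pair $(H,\mathcal Q)$ is relatively finitely presented ($X=\emptyset$, trivial kernel), while $(G,\{1\})$ is not. One such $G$ is $\mathbb Z\wr\mathbb Z=\langle a,t\mid [a,t^nat^{-n}],\ n\ge1\rangle$. If it were finitely presented, the relators with $n\le N$ would suffice for some $N\ge 1$. Writing $a_i=t^iat^{-i}$, those relators present the HNN extension of $\mathbb Z^{N+1}=\langle a_0,\dots,a_N\rangle$ with $ta_it^{-1}=a_{i+1}$ for $0\le i<N$. In it the commutator of $a_0$ and $t^{N+1}a_0t^{-N-1}=ta_Nt^{-1}$ is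
$$a_0\; t\,a_N\,t^{-1}\;a_0^{-1}\;t\,a_N^{-1}\,t^{-1}.$$
It contains no pinch, because $a_N^{\pm1}\notin\langle a_0,\dots,a_{N-1}\rangle$ and $a_0^{-1}\notin\langle a_1,\dots,a_N\rangle$. By Britton's lemma it is nontrivial, a contradiction.

## Where bounded loops fall short

The classical argument for finite presentability runs as follows. Finite presentability means that, at some scale, every loop in $G$ is a product of conjugates of loops of bounded length. Take a loop $c$ in $G$, push it to $H$ by $q$, decompose $q(c)$ into bounded loops there, and pull the pieces back by a quasi-inverse $r$. Bounded loops go to bounded loops, and $rq(c)$ is joined to $c$ by a narrow annulus. The sensible first attempt is to repeat this for pairs, and it can be set up in two ways.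

*In the ordinary Cayley graph.* A relative presentation of $(H,\mathcal Q)$ decomposes $q(c)$ into bounded loops together with loops that stay in one coset of some $Q\in\mathcal Q$. The latter spell relations of $Q$, and nothing bounds their length. Here the attempt stops: the image $r(\ell)$ of such a loop is a long loop, and in general it is not a product of conjugates of bounded loops. With $G=H=\mathbb Z\wr\mathbb Z$ and $\mathcal P=\mathcal Q=\{G\}$ everything is relatively finitely presented, yet no decomposition into loops of bounded length can work, since it would make $\mathbb Z\wr\mathbb Z$ finitely presented.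

*In the coned-off Cayley graph.* One may shorten coset loops by declaring all elements of all $P\in\mathcal P$ to be generators. Now every needed loop can be bounded, but the graph is not locally finite, and loops of bounded length may fall into infinitely many $G$-orbits. The resulting criterion is too weak. Take $G=F_2=\langle a,b\rangle$ and $P=[F_2,F_2]$, with generators $a,b$ and all of $P$. Loops $x\,p\,x^{-1}p'$ with $x\in\{a,b\}^{\pm1}$ and $p'=(xpx^{-1})^{-1}$ have length $4$. With them and the triangles in $P$ we can collect all $P$-letters of a closed word at the end, obtaining a word in $a,b$ that is trivial in $\mathbb Z^2$, followed by one letter of $P$. The loops $aba^{-1}b^{-1}p$, with $p=[a,b]^{-1}$, have length $5$ and reduce the word in $a,b$ to the empty word, up to more $P$-letters. So loops of length at most $5$ generate the fundamental group of the coned-off graph, but $(F_2,\{P\})$ is not relatively finitely presented, by Lemma 1.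

The way through is to separate the two things that the coned-off graph mixes. Stay in a locally finite graph, and allow two kinds of loops as basic cells: bounded ones, and loops of arbitrary length that lie in a single coset. Treat finite generation of the peripheral subgroups as a separate condition. It must then be shown that this really describes relative finite presentability, and that long coset loops can be carried across. For the second point, $r(\ell)$ does not lie in a coset, but it runs alongside a loop that does. The annulus between the two consists of many pieces, but each piece is small.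

## Filling closed paths by triangles and coset loops

Fix a finite symmetric generating set $S_0$ of $G$ defining $d_G$. Put $|g|=d_G(1,g)$ and $S_k=\{g:|g|\le k\}$, a finite set. Scales $k,k',\kappa$ are integers $\ge1$.

Let $\Gamma_k=\Gamma_k(G)$ be the simplicial graph with vertex set $G$ in which distinct $x,y$ are adjacent iff $d_G(x,y)\le k$. It is locally finite, and connected because it contains $\Gamma_1$. A *path* in $\Gamma_k$ is a sequence $(x_0,\dots,x_n)$ with $d_G(x_{j-1},x_j)\le k$. Constant steps are allowed and are to be deleted; the length $|p|$ of a path $p$ counts the nonconstant steps. Homotopy of paths is generated by inserting and deleting backtracks $(x,y,x)$, and $[p]$ is the homotopy class of $p$. Homotopy classes form the fundamental groupoid of $\Gamma_k$: objects are vertices, morphisms are classes of paths, composition is concatenation. If a map $f$ of vertex sets satisfies $d(f(x),f(y))\le k'$ whenever $d(x,y)\le k$, it sends paths in $\Gamma_k$ to paths in $\Gamma_{k'}$ and backtracks to backtracks or constant paths. So it induces a homomorphism of fundamental groupoids.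

**Definition (basic loops, filling, cost).** Let $\mathcal L_k=\mathcal L_k(G,\mathcal P)$ be the set of closed paths in $\Gamma_k$ of one of the types

* (T) closed paths of length $\le 3$ ("triangles");
* (C) closed paths all of whose vertices lie in a single coset $A\in G/\mathcal P$.

A closed path $c$ at $x$ is *filled at scale $k$* if in $\pi_1(\Gamma_k,x)$
$$[c]=\prod_j[u_j\,\ell_j^{\pm1}\,u_j^{-1}] \tag{2}$$
for finitely many $\ell_j\in\mathcal L_k$ and paths $u_j$ in $\Gamma_k$ from $x$ to the base point of $\ell_j$. The *cost* of the filling is $\sum_j|\ell_j|$. For paths $p,p'$ with common endpoints, $p\equiv_kp'$ means that $pp'^{-1}$ is filled at scale $k$.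

Equivalently, all closed paths are filled at scale $k$ when the 2-complex obtained from $\Gamma_k$ by gluing a disc along each loop of $\mathcal L_k$ is simply connected.

The relation $\equiv_k$ is an equivalence. The path $pp^{-1}$ is homotopic to a constant path (empty product), the inverse of a product (2) is again of that form, and $pp''^{-1}$ is homotopic to $(pp'^{-1})(p'p''^{-1})$. It is compatible with concatenation: $(spt)(sp't)^{-1}$ is homotopic to $s(pp'^{-1})s^{-1}$, and a conjugate of a filled closed path is filled at the same cost (replace $u_j$ by $su_j$). Hence costs add along chains of equivalences and under concatenation. In particular, if $c\equiv_kec'e^{-1}$ and the closed path $c'$ is filled, then $c$ is filled. Finally, $\mathcal L_k$ is $G$-invariant.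

As an example take $G=\mathbb Z^2$ with generators $a,b$, written additively, and $\mathcal P=\emptyset$. The closed path $(0,a,a+b,b,0)$ is not filled at scale $1$: $\Gamma_1$ has no triangles, so closed paths of type (T) are null-homotopic there, while the square is not. At scale $2$ it is filled by the triangles $(0,a,a+b,0)$ and $(0,a+b,b,0)$. At the other extreme, for $\mathcal P=\{G\}$ every closed path in every $\Gamma_k(G)$ is of type (C).

Three elementary facts do all the cutting and pasting.

**Fact T.** If $(z_0,\dots,z_n)$ is a closed path in $\Gamma_k$ with all $z_j$ within $k$ of $z_0$, it is filled by at most $n$ triangles, at cost $\le3n$.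

*Proof.* In $\prod_{j=0}^{n-1}(z_0,z_j,z_{j+1},z_0)$ the pieces $(z_{j+1},z_0,z_{j+1})$ between consecutive factors are backtracks. Deleting them leaves $(z_0,z_0,z_1,\dots,z_n,z_0)$, which is the given path since $z_n=z_0$. Each factor is a closed path in $\Gamma_k$ of length at most $3$. $\square$

**Fact Q.** Let $(x_0,\dots,x_n)$ and $(y_0,\dots,y_n)$ be paths in $\Gamma_k$ with $d_G(x_j,y_j)\le k$ for all $j$ and $d_G(x_j,y_{j+1})\le k$ for $j<n$. Then $(x_0,\dots,x_n)\equiv_k(x_0,y_0,\dots,y_n,x_n)$, using $2n$ triangles, at cost $\le 6n$.

*Proof.* Cut each quadrilateral along the diagonal $x_jy_{j+1}$. The triangle $(x_j,x_{j+1},y_{j+1},x_j)$ gives $(x_j,x_{j+1})\equiv_k(x_j,y_{j+1},x_{j+1})$, and the triangle $(x_j,y_{j+1},y_j,x_j)$ gives $(x_j,y_{j+1})\equiv_k(x_j,y_j,y_{j+1})$. So $(x_j,x_{j+1})\equiv_k(x_j,y_j,y_{j+1},x_{j+1})$ with two triangles. Concatenate over $j$ and delete the backtracks $(y_{j+1},x_{j+1},y_{j+1})$. $\square$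

**Fact G.** Every path in $\Gamma_k$ is $\equiv_k$ to a path in $\Gamma_1$ with the same endpoints.

*Proof.* Replace each edge $(x,y)$ by a $\Gamma_1$-geodesic from $x$ to $y$. Its vertices are within $d_G(x,y)\le k$ of $x$, so Fact T applies to the closed path formed by the edge and the reversed geodesic, based at $x$. $\square$

## Peripheral subgroups of relatively finitely presented pairs

Finite generation of the peripheral subgroups is not part of the definition. It follows from it, because $G$ itself is finitely generated. This lemma is due to Osin.

**Lemma 1.** If $G$ is finitely generated and $(G,\mathcal P)$ is relatively finitely presented, then every $P_i$ is finitely generated.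

The hypothesis on $G$ cannot be omitted: if $P$ is not finitely generated, the pair $(P,\{P\})$ still satisfies the definition with $X=\emptyset$.

*Proof.* We use the textbook facts on amalgams: if $C$ embeds in $A$ and in $B$, then $A$ and $B$ embed in $A*_CB$, and there $A\cap B=C$.

**Step 1: shrink each $P_i$ to a finitely generated piece that carries all the finite data.** Let $F=F(X)*(\ast_iP_i)$ and $G=F/\langle\langle R\rangle\rangle$ with $X,R$ finite. Lift a finite generating set of $G$ to a finite set $\hat T\subset F$. Let $P_i'\le P_i$ be generated by the finitely many elements of $P_i$ occurring in the normal forms of the elements of $R\cup\hat T$. Put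
$$F'=F(X)*(\ast_iP_i')\le F,\qquad G_0=F'/\langle\langle R\rangle\rangle_{F'}.$$
Both $R$ and $\hat T$ lie in $F'$.

**Step 2: recover $G$ from $G_0$ by amalgams.** The group $F$ is obtained from $F'*(\ast_iP_i)$ by identifying, for each $i$, the copy of $P_i'$ in $F'$ with $P_i'\le P_i$. Indeed a homomorphism out of either group amounts to a map on $X$ and a homomorphism on each $P_i$. Adding the relators $R$ on both sides, $G$ is obtained from $G_0*(\ast_iP_i)$ by the same identifications. Write $I=\{1,\dots,m\}$ and perform them one at a time: $G_j=G_{j-1}*_{P_j'}P_j$ for $j=1,\dots,m$, so that $G_m=G$.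

These are genuine amalgams. The composite $P_j'\to G_0\to G$ is the inclusion of $P_j'$ in $G$, so $P_j'\to G_0$ is injective. Inductively $G_0\le G_{j-1}$, so $P_j'$ embeds in $G_{j-1}$. It embeds in $P_j$ by definition. Therefore
$$G_0\le G_1\le\dots\le G_m=G,\qquad P_j\cap G_{j-1}=P_j'\ \text{ in } G_j.$$

**Step 3: nothing was added.** The map $G_0\to G$ is onto, since $\hat T\subset F'$ maps to a generating set of $G$. Hence all $G_j$ coincide, and $P_j=P_j\cap G_{j-1}=P_j'$, which is finitely generated. $\square$

## Admissible scales

**Definition (admissible scale).** The scale $k$ is admissible for $(G,\mathcal P)$ if every $P_i$ is generated by $P_i\cap S_k$ and every closed path in $\Gamma_k(G)$ is filled at scale $k$.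

For example, every $k\ge1$ such that $P_i\cap S_k$ generates $P_i=G$ is admissible for $(G,\{G\})$; as $S_0\subseteq S_1$, this is every $k\ge1$. For $(\mathbb Z^2,\emptyset)$ we saw that $k=1$ is not admissible. The proof of part (ii) below, with the presentation $\langle a,b\mid aba^{-1}b^{-1}\rangle$, whose relator stays within $2$ of the identity, shows that every $k\ge2$ is.

**Proposition 2.** (i) If some $k$ is admissible, then $(G,\mathcal P)$ is relatively finitely presented. (ii) If $(G,\mathcal P)$ is relatively finitely presented, then all sufficiently large $k$ are admissible.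

*Proof of (ii).*

**Step 1: turn the relative presentation into an ordinary one, with infinitely many relators of a controlled kind.** By Lemma 1 choose finite generating sets $Y_i$ of $P_i$. Let $Z=X\sqcup\bigsqcup_iY_i$ and $N_i=\ker(F(Y_i)\to P_i)$. The kernel of the epimorphism $F(Z)\to F(X)*(\ast_iP_i)$ is the normal closure of $\bigcup_iN_i$. Hence, if $R'$ is a finite set of lifts to $F(Z)$ of the finite relator set $R$, the kernel of $F(Z)\to G$ is the normal closure of $R'\cup\bigcup_iN_i$.

**Step 2: choose $k$.** For $s\in S_0$ choose a word $w_s$ in $Z^{\pm1}$ representing $s$. A word in $Z^{\pm1}$ read from a vertex $x$ gives a sequence of vertices starting at $x$. Let $k$ be so large that $k\ge|z|$ for all $z\in Z$ and the paths read from $1$ by the words $r\in R'$ and $w_s$ ($s\in S_0$) stay within $k$ of $1$. All larger $k$ have the same property. Since $Y_i\subseteq P_i\cap S_k$, the set $P_i\cap S_k$ generates $P_i$. Words in $Z^{\pm1}$ now read paths in $\Gamma_k$.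

**Step 3: fill an arbitrary closed path $c$ in $\Gamma_k$.** By Fact G, $c$ is $\equiv_k$ to a closed path in $\Gamma_1$ with the same base point $x$. Each edge $(y,ys)$ of that path, $s\in S_0$, is $\equiv_k$ to the path read by $w_s$ from $y$. That path is a translate of the one read from $1$, so it stays within $k$ of $y$, and Fact T applies. So $c\equiv_kc'$, where $c'$ is read from $x$ by a word $w$ that is trivial in $G$. In $F(Z)$ we have
$$w=\prod_ju_jr_j^{\pm1}u_j^{-1},\qquad r_j\in R'\cup\bigcup_iN_i .$$
Free reductions of words correspond to deleting backtracks (or constant steps, if a letter is trivial in $G$). Hence $[c']$ is the corresponding product of conjugates of the closed paths read by the $r_j$. If $r_j\in R'$, this closed path stays within $k$ of its base point and Fact T fills it by triangles. If $r_j\in N_i$, its letters lie in $P_i$, so it stays in one coset $gP_i$ and is of type (C). Thus $c'$ is filled at scale $k$, and so is $c$.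

*Proof of (i).* Let $k$ be admissible.

**Step 1: write down a finite candidate presentation.** Let $X=S_k\setminus\{1\}$ and $F=F(X)*(\ast_iP_i)$. Write $[g]\in F$ for the free generator of $g\in X$, set $[1]=1$, and write $p^{(i)}$ for $p\in P_i$ in the $i$-th free factor. Let $N$ be the normal closure in $F$ of the finite set of relators
$$[g][h][gh]^{-1}\quad(g,h,gh\in S_k),\qquad [y]\,(y^{(i)})^{-1}\quad(i\in I,\ y\in P_i\cap S_k).$$
All lie in $\ker(F\to G)$. Taking $h=g^{-1}$ shows $[g][g^{-1}]\in N$. We claim $N=\ker(F\to G)$. As $X$ generates $G$, this gives (i).

**Step 2: read paths in $F/N$.** Send a path $(x_0,\dots,x_n)$ in $\Gamma_k$ to $\prod_j[x_{j-1}^{-1}x_j]\,N\in F/N$. Constant steps contribute $[1]=1$ and backtracks contribute $[g][g^{-1}]\in N$, so this defines a homomorphism $\psi$ from the fundamental groupoid of $\Gamma_k$ to the group $F/N$.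

**Step 3: $\psi$ kills every closed path.** A closed path of length $3$ has increments $g,h,(gh)^{-1}$ with $g,h,gh\in S_k$, and modulo $N$ we have $[g][h][(gh)^{-1}]=[gh][(gh)^{-1}]=1$. Shorter closed paths are backtracks or constant. For a closed path of type (C) in $gP_i$, the increments $y_1,\dots,y_n$ lie in $P_i\cap S_k$, and modulo $N$
$$[y_1]\cdots[y_n]=y_1^{(i)}\cdots y_n^{(i)}=(y_1\cdots y_n)^{(i)}=1 .$$
This is where arbitrarily long coset loops cost no new relators: the last two equalities hold in the free factor $P_i$. So $\psi$ kills all of $\mathcal L_k$, hence every filled closed path. By admissibility it kills every closed path in $\Gamma_k$.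

**Step 4: conclude.** Since $P_i$ is generated by $P_i\cap S_k$, and modulo $N$ we have $y^{(i)}=[y]$ and $[g]^{-1}=[g^{-1}]$, every element of $F$ is congruent modulo $N$ to some $[g_1]\cdots[g_n]$ with $g_j\in S_k$. If it lies in $\ker(F\to G)$, then $g_1\cdots g_n=1$, and $(1,g_1,g_1g_2,\dots,g_1\cdots g_n)$ is a closed path in $\Gamma_k$. Its $\psi$-value $[g_1]\cdots[g_n]N$ is trivial by Step 3, so the element lies in $N$. $\square$

In the coned-off example $(F_2,\{[F_2,F_2]\})$ it is the first half of admissibility that fails, at every scale.

## Carrying fillings through a coarse retraction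

The transport of fillings uses less than a quasi-isometry of pairs. We need coarse maps $q$ and $r$ with $rq$ near the identity of $G$, but nothing about $qr$; and cosets need to be controlled only in the direction of $r$.

**Theorem 3.** Let $q\colon G\to H$ and $r\colon H\to G$ be maps, $\lambda\ge1$, $D\ge0$, such that

* (R1) $d_H(q(x),q(y))\le\lambda\,d_G(x,y)+\lambda$, $\ d_G(r(u),r(v))\le\lambda\,d_H(u,v)+\lambda$, and $d_G(rq(x),x)\le\lambda$ for all $x,y\in G$, $u,v\in H$;
* (R2) for every $B\in H/\mathcal Q$ there is $A\in G/\mathcal P$ such that every point of $r(B)$ is within $D$ of $A$.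

Suppose $(H,\mathcal Q)$ is relatively finitely presented. Then $(G,\mathcal P)$ is relatively finitely presented if and only if every $P\in\mathcal P$ is finitely generated.

The finite-generation condition is really needed. The example $G=H=F_2$, $\mathcal Q=\{1\}$, $\mathcal P=\{1,[F_2,F_2]\}$ satisfies (R1) and (R2) with $q=r=\mathrm{id}$.

*Proof.* "Only if" is Lemma 1. Assume every $P_i$ is finitely generated.

**Step 0: fix the scales.** By Proposition 2(ii) choose $\kappa\ge2\lambda$ admissible for $(H,\mathcal Q)$. Put $\mu=\lambda\kappa+\lambda$ and choose $k\ge\mu+2D$ such that $P_i\cap S_k$ generates $P_i$ for all $i$. We show that $k$ is admissible for $(G,\mathcal P)$, and then Proposition 2(i) finishes. By Fact G it suffices to fill, at scale $k$, every closed path $c=(x_0,\dots,x_n)$ in $\Gamma_1(G)$.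

**Step 1: replace $c$ by $rq(c)$.** Consecutive vertices of $c$ have $q$-images at distance at most $2\lambda\le\kappa$, so $q(c)$ is a closed path in $\Gamma_\kappa(H)$. By (R1), $r$ sends points at distance at most $\kappa$ to points at distance at most $\lambda\kappa+\lambda=\mu\le k$, so $rq(c)$ is a closed path in $\Gamma_k(G)$. Moreover
$$d_G(x_j,rq(x_j))\le\lambda\le k,\qquad d_G(x_j,rq(x_{j+1}))\le1+\lambda\le2\lambda\le\mu\le k .$$
By Fact Q, $c\equiv_ke\cdot rq(c)\cdot e^{-1}$ with $e=(x_0,rq(x_0))$. It remains to fill $rq(c)$.

**Step 2: fill in $H$ and map the filling back.** By admissibility of $\kappa$, in $\pi_1(\Gamma_\kappa(H))$ we have $[q(c)]=\prod_j[u_j\ell_j^{\pm1}u_j^{-1}]$ with $\ell_j\in\mathcal L_\kappa(H,\mathcal Q)$. Since $r$ induces a homomorphism of fundamental groupoids from $\Gamma_\kappa(H)$ to $\Gamma_k(G)$,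
$$[rq(c)]=\prod_j[r(u_j)\,r(\ell_j)^{\pm1}\,r(u_j)^{-1}]\quad\text{in }\pi_1(\Gamma_k(G)).$$
It remains to fill each $r(\ell_j)$.

**Step 3: fill the images of the basic loops.** If $\ell_j$ has length at most $3$, so does $r(\ell_j)$, which is of type (T). Now let $\ell_j=(v_0,\dots,v_m)$ lie in a coset $B\in H/\mathcal Q$, with no bound on $m$. Take $A$ as in (R2), and for each vertex $v$ of $\ell_j$ pick one point $a(v)\in A$ with $d_G(r(v),a(v))\le D$. Then for each $t<m$
$$d_G(a(v_t),a(v_{t+1}))\le\mu+2D\le k,\qquad d_G(r(v_t),a(v_{t+1}))\le\mu+D\le k,$$
and $d_G(r(v_t),a(v_t))\le D\le k$ for all $t\le m$. By Fact Q,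
$$r(\ell_j)\equiv_ke'\cdot(a(v_0),\dots,a(v_m))\cdot e'^{-1},\qquad e'=(r(v_0),a(v_0)).$$
Since $v_m=v_0$, the path $(a(v_0),\dots,a(v_m))$ is closed. It lies in $A$, so it is of type (C). Hence $r(\ell_j)$ is filled at scale $k$. $\square$

The length $m$ of the coset loop affected only the number of triangles in the annulus, not their size. This is the point at which the bounded-loop attempt had stopped.

The theorem covers situations that are not quasi-isometries: with $\mathcal P=\mathcal Q=\emptyset$, the trivial group $G$, $H=\mathbb Z$, $q(1)=0$, $r$ constant and $\lambda=1$, both (R1) and (R2) hold. More generally, $G$ is only required to be a quasi-retract of $H$.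

## Invariance under quasi-isometries of pairs

**Theorem 4.** If $q\colon(G,\mathcal P)\to(H,\mathcal Q)$ is an $(L,C,M)$-quasi-isometry of pairs and $(H,\mathcal Q)$ is relatively finitely presented, then $(G,\mathcal P)$ is relatively finitely presented.

*Proof.*

**Step 1: construct $r$ and verify (R1).** For $h\in H$ choose $r(h)\in G$ with $d_H(qr(h),h)\le C$. By (1),
$$d_G(r(h),r(h'))\le L\bigl(d_H(qr(h),qr(h'))+C\bigr)\le L\bigl(d_H(h,h')+3C\bigr)=L\,d_H(h,h')+3LC. \tag{3}$$
From $d_H(qrq(x),q(x))\le C$ and (1) we get
$$d_G(rq(x),x)\le2LC. \tag{4}$$
So (R1) holds with $\lambda=\max\{L,C,3LC\}$.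

**Step 2: verify (R2), using surjectivity onto $H/\mathcal Q$.** Given $B\in H/\mathcal Q$, there is $A\in G/\mathcal P$ with $\mathrm{hdist}_H(q(A),B)<M$. For $b\in B$ there is $a\in A$ with $d_H(q(a),b)<M$. Then $d_H(q(a),qr(b))\le M+C$, and (1) gives $d_G(a,r(b))\le L(M+2C)$. Put $D=L(M+2C)$.

**Step 3: each $P\in\mathcal P$ is finitely generated, using surjectivity onto $G/\mathcal P$.** The coset $P$ itself is a member of $G/\mathcal P$, so there is $hQ\in H/\mathcal Q$ with $\mathrm{hdist}_H(q(P),hQ)<M$. By Lemma 1 applied to $(H,\mathcal Q)$, the group $Q$ is generated by a finite set; let $s$ bound the $H$-lengths of its elements. Let $p\in P$. Choose $b,b'\in hQ$ within $M$ of $q(1)$ and $q(p)$ respectively, and a sequence $b=b_0,\dots,b_n=b'$ in $hQ$ with $n\ge1$ and $d_H(b_j,b_{j+1})\le s$; if $b=b'$, take $n=1$. Choose $p_j\in P$ with $d_H(q(p_j),b_j)\le M$, where we may and do take $p_0=1$ and $p_n=p$. By (1),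
$$d_G(p_j,p_{j+1})\le L(s+2M+C).$$
So $p=\prod_{j<n}p_j^{-1}p_{j+1}$ is a product of elements of $P$ of $G$-length at most $L(s+2M+C)$. There are finitely many such elements, and they do not depend on $p$. Hence $P$ is finitely generated.

**Step 4: conclude.** Theorem 3 applies. $\square$

**Corollary 5.** Relative finite presentability is a quasi-isometry invariant of pairs: if there is a quasi-isometry of pairs $q\colon(G,\mathcal P)\to(H,\mathcal Q)$, then $(G,\mathcal P)$ is relatively finitely presented iff $(H,\mathcal Q)$ is.

*Proof.* We show that the map $r$ of Theorem 4 is a quasi-isometry of pairs $(H,\mathcal Q)\to(G,\mathcal P)$, and then apply Theorem 4 to $q$ and to $r$. The upper bound for $r$ is (3). For the lower bound,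
$$d_H(h,h')\le d_H(qr(h),qr(h'))+2C\le L\,d_G(r(h),r(h'))+3C,$$
so $d_G(r(h),r(h'))\ge L^{-1}d_H(h,h')-3C$. By (4), every $x\in G$ is within $2LC$ of $r(q(x))$. Thus $r$ is an $(L,3LC)$-quasi-isometry.

For the cosets, suppose $\mathrm{hdist}_H(q(A),B)<M$. By Step 2 above, $r(B)$ lies in the $D$-neighborhood of $A$. Conversely, for $a\in A$ choose $b\in B$ with $d_H(q(a),b)<M$. By (3) and (4),
$$d_G(r(b),a)\le d_G(r(b),rq(a))+d_G(rq(a),a)\le(LM+3LC)+2LC .$$
So $\mathrm{hdist}_G(r(B),A)$ is bounded by a constant that does not depend on the matched pair $(A,B)$. The pairs $(B,A)$ with $(A,B)$ matched by $q$ therefore show that both projections for $r$ are surjective. $\square$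

For $\mathcal P=\mathcal Q=\emptyset$, Theorem 4 is the classical invariance of finite presentability.

## The cost of filling as an invariant

The proof keeps enough control to compare costs of fillings as well. Let $(G,\mathcal P)$ be relatively finitely presented and $k$ admissible. Let $\Phi_k(n)$ be the maximum, over closed paths in $\Gamma_1(G)$ of length $\le n$, of the minimal cost $\sum_j|\ell_j|$ of a filling at scale $k$. It is finite, since up to translation there are finitely many such paths and each is filled, and it is nondecreasing in $n$. Write $f\preceq g$ if $f(n)\le Kg(Kn)+Kn+K$ for some integer $K\ge1$ and all $n$.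

For example, for $(G,\{G\})$ and $k=1$ each closed path is itself of type (C), so $\Phi_1(n)\le n$. For $\mathcal P=\emptyset$ only triangles occur. Those of length less than $3$ are null-homotopic and may be omitted, so $\Phi_k(n)$ is three times the largest number of triangles needed for a closed path in $\Gamma_1(G)$ of length at most $n$.

**Theorem 6.** Up to the equivalence generated by $\preceq$, $\Phi$ does not depend on $k$. In the situation of Theorem 3 with all $P_i$ finitely generated, $\Phi^G\preceq\Phi^H$. Hence the class of $\Phi$ is a quasi-isometry invariant of relatively finitely presented pairs.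

*Proof.*

**Step 1: independence of the scale.** Let $k<k'$ be admissible. Since $\Gamma_k\subseteq\Gamma_{k'}$ and $\mathcal L_k\subseteq\mathcal L_{k'}$, a filling at scale $k$ is one at scale $k'$, so $\Phi_{k'}\le\Phi_k$. For the converse, send each edge $e$ of $\Gamma_{k'}$ to a $\Gamma_1$-geodesic $\sigma(e)$ with the same endpoints, equal to $e$ itself if $e$ lies in $\Gamma_1$, and with $\sigma(e^{-1})=\sigma(e)^{-1}$. This gives a homomorphism from the fundamental groupoid of $\Gamma_{k'}$ to that of $\Gamma_k$ that fixes paths in $\Gamma_1$. Applying it to a filling at scale $k'$ of a closed path $c$ in $\Gamma_1$, we see that it suffices to fill at scale $k$ the images of the basic loops.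

A triangle goes to a closed path in $\Gamma_1$ of length $\le3k'$, which has a filling of cost $\le\Phi_k(3k')$.

Now take a type (C) path of length $\ell$ in $gP_i$, with edges $e_1,\dots,e_\ell$. The increment of each edge lies in the finite set $P_i\cap S_{k'}$. As $P_i\cap S_k$ generates $P_i$, the endpoints of $e_t$ are joined by a path $\tau(e_t)$ in $gP_i$ with steps in $P_i\cap S_k$, of length at most a constant $b$ independent of the path. The closed path $\sigma(e_t)\tau(e_t)^{-1}$ lies in $\Gamma_k$ and has length $\le k'+b$. Up to translation there are finitely many such closed paths, so, $k$ being admissible, each has a filling at scale $k$ of cost at most a constant $b'$. Therefore $\sigma(e_1)\cdots\sigma(e_\ell)\equiv_k\tau(e_1)\cdots\tau(e_\ell)$ at cost $\le b'\ell$. The right-hand side is a closed path of type (C) at scale $k$ of length $\le b\ell$. So the image has a filling of cost $\le(b+b')\ell$.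

Basic loops of length $0$ may be omitted. Hence with an integer $K\ge\max\{1,\Phi_k(3k'),b+b'\}$ the image of a basic loop $\ell_j$ costs at most $K|\ell_j|$, and $\Phi_k\le K\Phi_{k'}$.

**Step 2: comparison of $G$ with $H$.** By Theorem 3, $(G,\mathcal P)$ is relatively finitely presented. Use the scales $\kappa$, $k$ of its proof, and let $c$ be a closed path in $\Gamma_1(G)$ of length at most $n$, written without constant steps. Step 1 of that proof costs at most $6n$, by Fact Q.

Next we fill $q(c)$. Each of its edges has length at most $2\lambda$ in $d_H$. Replacing an edge by a $\Gamma_1(H)$-geodesic means filling a closed path with at most $2\lambda+1$ steps that stays within $2\lambda\le\kappa$ of its base point. By Fact T this costs at most $3(2\lambda+1)\le9\lambda$. The result is a closed path in $\Gamma_1(H)$ of length $\le2\lambda n$. So $q(c)$ has a filling at scale $\kappa$ of cost at most $9\lambda n+\Phi^H_\kappa(\lfloor2\lambda n\rfloor)$.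

In Step 3 of the proof of Theorem 3, the image of a basic loop of length $\ell$ is filled at cost at most $6\ell$ for the annulus and $\ell$ for the loop in $A$, together $7\ell$; for a triangle, $\ell$ suffices. Altogether
$$\Phi^G_k(n)\le6n+7\bigl(9\lambda n+\Phi^H_\kappa(\lfloor2\lambda n\rfloor)\bigr)\le7\,\Phi^H_\kappa(\lfloor2\lambda n\rfloor)+69\,\lambda n .$$
As $\Phi^H_\kappa$ is nondecreasing, any integer $K\ge69\lambda$ shows $\Phi^G_k\preceq\Phi^H_\kappa$. By Step 1 the same holds for all admissible scales.

**Step 3: invariance.** Let $q$ be a quasi-isometry of pairs between relatively finitely presented pairs. By the proof of Theorem 4, $q$ together with $r$ satisfies the hypotheses of Theorem 3, and all $P_i$ are finitely generated, so $\Phi^G\preceq\Phi^H$. By Corollary 5, $r$ is a quasi-isometry of pairs $(H,\mathcal Q)\to(G,\mathcal P)$, and the same argument gives $\Phi^H\preceq\Phi^G$. Taking $q=\mathrm{id}$ between two word metrics on the same group, we see that the class does not depend on the chosen metric either. $\square$
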